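\title{Vanishing directional derivatives of Fr\'echet functions\\ at prismatic points of CAT$(\kappa)$ spaces}

\begin{abstract}
Let $\mu$ be a point of a locally compact, geodesically complete CAT$(\kappa)$ space, and let $P$ be a probability measure with finite first moment, supported in a ball that contains $\mu$ and has radius half the diameter of the model plane. We ask when all one-sided directional derivatives of the Fr\'echet function of $P$ vanish at $\mu$. If $\mu$ is prismatic, meaning that every direction at $\mu$ has at least two opposite directions, this happens only for $P=\delta_\mu$, as conjectured by Lammers, Tran Van and Huckemann. The proof rests on the convexity of Busemann functions on the tangent cone. At an arbitrary point the tangent cone splits as $\mathbb{R}^k\times Y$, where the unit sphere of $\mathbb{R}^k$ is the set of directions with exactly one opposite, and the derivatives vanish exactly when $P$ pulls only in these directions and the pulls balance in $\mathbb{R}^k$. Thus the conclusion of the conjecture characterizes prismatic points. We also give a quantitative form with its optimal constant.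
\end{abstract}

\section{The question and the results}\label{sec:intro}

The mean of a probability measure $P$ on $\mathbb{R}^n$ with finite second moment is the minimizer of the Fr\'echet function $F_P(x)=\frac12\int|x-y|^2\,dP(y)$, and this description makes sense in any metric space. In $\mathbb{R}^n$ the derivative of $F_P$ at a point $\mu$ in the direction of a unit vector $\sigma$ is $-\sigma\cdot\int(y-\mu)\,dP(y)$. It is linear in $\sigma$, so at a minimizer, where no directional derivative is negative, all of them vanish. This happens for many measures, for instance for $\frac12(\delta_{\mu+v}+\delta_{\mu-v})$.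

At a singular point the picture changes. Glue $N$ half-lines, the \emph{legs}, at their endpoints to a point $\mu$, and give the resulting \emph{spider} the path metric. Let $m_i$ be the integral of $d(\mu,y)$ against $P$ over leg $i$, and $m=\sum_i m_i$. A point that leaves $\mu$ along leg $i$ approaches the points of leg $i$ and recedes from all others at unit speed, so the derivative of $F_P$ along leg $i$ is
\[
-m_i+\sum_{j\ne i}m_j=m-2m_i .
\]
If all $N$ derivatives vanish, then $m_i=m/2$ for every $i$, and summing gives $m=Nm/2$. For $N=2$, the real line, this is no restriction. For $N\ge3$ it forces $m=0$, that is, $P=\delta_\mu$. What distinguishes the two cases is that for $N\ge 3$ a geodesic arriving at $\mu$ can be continued in more than one direction. One is led to guess that this branching, if it occurs for every direction, rules out every measure except $\delta_\mu$. This is the conjecture posed in \cite{LTH}, and it is true.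

\subsection*{Setting}

For $\kappa\in\mathbb{R}$ let $M^2_\kappa$ be the model plane of constant curvature $\kappa$ (a round sphere, the Euclidean plane or a hyperbolic plane), and let $R_\kappa$ be its diameter: $R_\kappa=\pi/\sqrt\kappa$ for $\kappa>0$ and $R_\kappa=\infty$ for $\kappa\le0$. A \emph{geodesic} in a metric space is an isometric embedding of an interval, and a \emph{local geodesic} is a curve that is a geodesic near each parameter. A geodesic triangle of perimeter less than $2R_\kappa$ has a comparison triangle in $M^2_\kappa$ with the same side lengths. A metric space is CAT$(\kappa)$ if points at distance less than $R_\kappa$ are joined by a geodesic and if, in each triangle of perimeter less than $2R_\kappa$, the distance between two points on the sides is at most the distance between the corresponding points of the comparison triangle. It is \emph{geodesically complete} if every nonconstant local geodesic extends to a local geodesic defined on $\mathbb{R}$.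

Throughout, $(M,d)$ is a complete, separable, locally compact, geodesically complete CAT$(\kappa)$ space, $x_0\in M$, and $B$ is the open ball of radius $R_\kappa/2$ about $x_0$ (so $B=M$ if $\kappa\le0$). Two points of $B$ are at distance less than $R_\kappa$ and are joined by a unique geodesic. Let $\mathcal{Q}$ be the set of Borel probability measures $P$ on $M$ with $\int d(x_0,y)\,dP(y)<\infty$ and with support contained in $B$. The \emph{Fr\'echet function} of $P\in\mathcal{Q}$ is
\[
F_P(x)=\frac12\int_M\bigl(d^2(x,y)-d^2(x_0,y)\bigr)\,dP(y).
\]
The integrand is bounded in absolute value by $d(x,x_0)\bigl(d(x,x_0)+2d(x_0,y)\bigr)$, so a finite first moment suffices. If $P$ has finite second moment, $F_P$ differs from $\frac12\int d^2(x,y)\,dP(y)$ by a constant.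

Fix $\mu\in B$. For points $x,y,z$ let $\tilde\angle_x(y,z)$ be the angle at the vertex corresponding to $x$ in the comparison triangle. The \emph{Alexandrov angle} between nonconstant geodesics $\gamma,\gamma'$ issuing from $x$ is $\limsup_{s,t\to0}\tilde\angle_x(\gamma(s),\gamma'(t))\in[0,\pi]$. Identify geodesics issuing from $\mu$ that make angle $0$; the angle is then a metric, and the completion is the \emph{space of directions} $(\Sigma,\angle)$ at $\mu$. In our setting it is a compact CAT$(1)$ space. For $y\in B\setminus\{\mu\}$ let $\sigma_y\in\Sigma$ be the direction of the geodesic from $\mu$ to $y$. The one-sided derivative of $F_P$ at $\mu$ in the direction $\sigma\in\Sigma$ is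
\begin{equation}\label{eq:derivative}
\nabla_\sigma F_P(\mu)=-\int_{B\setminus\{\mu\}} d(\mu,y)\cos\angle(\sigma,\sigma_y)\,dP(y);
\end{equation}
the derivation is recalled in Section~\ref{sec:tools}. If $B=\{\mu\}$, then $\Sigma$ is empty and $\mathcal{Q}=\{\delta_\mu\}$, so there is nothing to prove; we assume $B\neq\{\mu\}$, and then $\Sigma\ne\emptyset$.

The \emph{shadow} of $\sigma\in\Sigma$ is the set of opposite directions,
\[
\mathfrak{S}_\sigma=\{\tau\in\Sigma:\angle(\sigma,\tau)=\pi\}.
\]
It is \emph{trivial} if it has exactly one element, and $D\subset\Sigma$ denotes the set of directions with trivial shadow. The point $\mu$ is \emph{prismatic} if $|\mathfrak{S}_\sigma|>1$ for every $\sigma\in\Sigma$. Shadows are never empty (Lemma~\ref{lem:directions}), so this says that no shadow is trivial. In $\mathbb{R}^n$ every shadow is trivial; the vertex of a spider with $N\ge3$ legs is prismatic.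

The \emph{Euclidean cone} $C(X)$ over a metric space $X$ consists of the symbols $s\sigma$ with $s\ge0$ and $\sigma\in X$, where all $0\sigma$ are identified to the apex $o$, with the metric $d(s\sigma,t\tau)^2=s^2+t^2-2st\cos\min\{d(\sigma,\tau),\pi\}$. The \emph{tangent cone} at $\mu$ is $T=C(\Sigma)$. We identify $\Sigma$ with the unit sphere of $T$, write $|v|=d(o,v)$, and set
\begin{equation}\label{eq:polar}
\langle s\sigma,t\tau\rangle=st\cos\angle(\sigma,\tau),\qquad\text{so that}\qquad
\langle v,w\rangle=\tfrac12\bigl(|v|^2+|w|^2-d(v,w)^2\bigr).
\end{equation}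
A \emph{subcone} is a subset of $T$ that contains $o$ and is invariant under the scalings $s\sigma\mapsto\lambda s\sigma$, $\lambda\ge0$. For $w\in\Sigma$ define
\[
b_w\colon T\to\mathbb{R},\qquad b_w(v)=-\langle v,w\rangle .
\]
By \eqref{eq:derivative}, a unit mass at $y$ contributes $d(\mu,y)\,b_{\sigma_y}(\sigma)$ to $\nabla_\sigma F_P(\mu)$.

\subsection*{Results}

\begin{theorem}\label{thm:main}
Let $\mu\in B$ be prismatic and $P\in\mathcal{Q}$. Then $\nabla_\sigma F_P(\mu)=0$ for all $\sigma\in\Sigma$ if and only if $P=\delta_\mu$.
\end{theorem}

At an arbitrary point, the directions with trivial shadow account for all measures with vanishing derivatives.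

\begin{theorem}\label{thm:class}
Let $\mu\in B$ be arbitrary.
\begin{enumerate}
\item[(a)] There are an integer $k\ge0$, a closed convex subcone $Y\subset T$ and an isometry $T\cong\mathbb{R}^k\times Y$, with the apex corresponding to $(0,o)$, under which $D$ is exactly the unit sphere $S^{k-1}$ of $\mathbb{R}^k\times\{o\}$. (For $k=0$ this means $D=\emptyset$.)
\item[(b)] Let $P\in\mathcal{Q}$. Then $\nabla_\sigma F_P(\mu)=0$ for all $\sigma\in\Sigma$ if and only if $\sigma_y\in D$ for $P$-almost every $y\ne\mu$ and $\int_{M\setminus\{\mu\}}d(\mu,y)\,\sigma_y\,dP(y)=0$ in $\mathbb{R}^k$.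
\item[(c)] The following are equivalent: $\mu$ is prismatic; $k=0$; $\delta_\mu$ is the only $P\in\mathcal{Q}$ with $\nabla_\sigma F_P(\mu)=0$ for all $\sigma\in\Sigma$.
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:quant}
If $\mu\in B$ is prismatic, there is $c_\mu\in(0,1]$ such that
\[
\max_{\sigma\in\Sigma}\nabla_\sigma F_P(\mu)\ \ge\ c_\mu\int_M d(\mu,y)\,dP(y)\qquad\text{for all }P\in\mathcal{Q}.
\]
The optimal constant is
\[
c_\mu=\min_\nu\max_{\sigma\in\Sigma}\Bigl(-\int_\Sigma\cos\angle(\sigma,\tau)\,d\nu(\tau)\Bigr),
\]
the minimum being taken over Borel probability measures $\nu$ on $\Sigma$. If $\mu$ is not prismatic, the inequality holds for no positive constant.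
\end{theorem}

Theorem~\ref{thm:main} has a short proof of its own (Section~\ref{sec:main}), whose idea is shown on examples in Section~\ref{sec:examples}. Theorem~\ref{thm:class} needs a converse to that argument: if $w$ has a single opposite direction $w'$, then $b_w$ and $b_{w'}$ cancel exactly. This is proved in Section~\ref{sec:affine}, and the splitting of $T$ follows in Section~\ref{sec:split}. Section~\ref{sec:quant} proves Theorem~\ref{thm:quant} by compactness.

\section{The idea in three examples}\label{sec:examples}

Take $\kappa=0$, let $M=C(X)$ be a cone and let $\mu=o$. Geodesics from the apex are radial, and the comparison angle between two of them is constantly $\min\{d(\sigma,\tau),\pi\}$. So for compact $X$ the space $\Sigma$ is $X$ with this truncated metric, and $T=M$. By Berestovski\u{\i}'s theorem \cite[II.3.14]{BH}, $C(X)$ is CAT$(0)$ when $X$ is CAT$(1)$.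

\begin{example}[the spider]\label{ex:spider}
The spider is the cone over $N$ points $e_1,\dots,e_N$ at mutual distance $\pi$. The count in Section~\ref{sec:intro} used all legs at once; here is a version that uses two. For $j\neq k$,
\[
\tfrac12\nabla_{e_j}F_P(\mu)+\tfrac12\nabla_{e_k}F_P(\mu)=m-m_j-m_k=\sum_{i\ne j,k}m_i .
\]
Every leg contributes a nonnegative amount, and leg $i$ contributes $m_i$ when both $e_j$ and $e_k$ are opposite to $e_i$. So if the derivatives vanish and every $e_i$ has two opposites, every $m_i$ is $0$. To see why the contributions have a sign, note that $b_{e_i}(v)$ equals $-|v|$ on leg $i$ and $|v|$ on the other legs. The geodesic from $e_j$ to $e_k$ has midpoint $o$. At $e_j,o,e_k$ the function $b_{e_i}$ takes the values $-1,0,1$ if $i=j$, the values $1,0,-1$ if $i=k$, and the values $1,0,1$ otherwise. It is convex along the geodesic in all cases, and it has a kink in the last. The function $\sum_i m_ib_{e_i}$ vanishes identically on the spider when all derivatives vanish, and kinks of convex functions cannot cancel in a sum with nonnegative weights.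
\end{example}

\begin{example}[a flat cone]\label{ex:cone}
Let $X$ be a circle of length $\theta>2\pi$. It is CAT$(1)$, because a triangle of perimeter less than $2\pi$ lies in an arc isometric to an interval. The cone $M=C(X)$ is flat away from the apex, and a geodesic that hits the apex continues along any opposite ray, so $M$ is geodesically complete. The shadow of $w$ is the closed arc of length $\theta-2\pi$ centered at the point of $X$ farthest from $w$; hence $\mu$ is prismatic. Two directions $\tau_1,\tau_2\in\mathfrak{S}_w$ may now make a small angle $\varphi>0$. The segment from $\tau_1$ to $\tau_2$ misses the apex, and its midpoint $m$ lies on the bisecting ray at distance $\cos(\varphi/2)$ from $o$. On the sector over the shadow $b_w(v)=|v|$, so $b_w$ takes the values $1,\cos(\varphi/2),1$ at $\tau_1,m,\tau_2$ and is again not affine. The combination to consider is therefore the average of the derivatives in the directions $\tau_1,\tau_2$ minus $\cos(\varphi/2)$ times the derivative in the bisecting direction. The third direction and its weight are both encoded in the point $m$ of $T$; this is the reason to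 work on the cone and not on $\Sigma$.
\end{example}

\begin{example}[the open book]\label{ex:book}
Let $M$ be the product of $\mathbb{R}$ with a spider with $N\ge3$ legs, and $\mu=(0,o)$. Again $T=M$, and \eqref{eq:polar} gives $\langle(x,z),(x',z')\rangle=xx'+\langle z,z'\rangle$. For unit vectors this is at least $-|x||x'|-|z||z'|\ge-1$, with equality throughout exactly when $x'=-x$, $|z'|=|z|$ and $z,z'$ do not lie on the same open leg. So $(x,z)$ has $N-1\ge2$ opposites if $z\neq o$, and $D=\{(\pm1,o)\}$. These two exceptional directions are enough to destroy the conclusion of Theorem~\ref{thm:main}: if $P$ lives on the spine $\mathbb{R}\times\{o\}$ and has mean $0$ there, then $\nabla_{(a,z)}F_P(\mu)=-a\int x\,dP=0$ for every direction $(a,z)$. Theorem~\ref{thm:class} says that these are the only such measures, and that the general point looks like this one.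
\end{example}

\section{Directions, the tangent cone and Busemann functions}\label{sec:tools}

We write $[x,y]$ for the geodesic between points at distance less than $R_\kappa$, and $\angle_x(y,z)$ for the Alexandrov angle between $[x,y]$ and $[x,z]$. The following textbook facts are used; \cite{BH} is a general reference.
\begin{enumerate}
\item[(F1)] In a CAT$(\kappa)$ space, points at distance less than $R_\kappa$ are joined by a unique geodesic, and local geodesics of length less than $R_\kappa$ are geodesics.
\item[(F2)] Alexandrov angles at a point satisfy the triangle inequality. If $x$ is an interior point of a geodesic $[y,z]$, then $\angle_x(y,z)=\pi$. In a CAT$(\kappa)$ space, $\angle_x(y,z)\le\tilde\angle_x(y,z)$ for triangles of perimeter less than $2R_\kappa$.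
\item[(F3)] (First variation.) If $\gamma$ is a geodesic issuing from $\mu$ with direction $\sigma$, and $0<d(\mu,y)<R_\kappa$, then $t\mapsto d(\gamma(t),y)$ has right derivative $-\cos\angle(\sigma,\sigma_y)$ at $t=0$.
\item[(F4)] $\Sigma$ is CAT$(1)$; hence $T$ is CAT$(0)$ by Berestovski\u{\i}'s theorem \cite[II.3.14]{BH}.
\item[(F5)] In a CAT$(0)$ space the distance to a fixed point $q$ is convex along geodesics, and the midpoint $m$ of $v_1,v_2$ satisfies $d(q,m)^2\le\frac12d(q,v_1)^2+\frac12d(q,v_2)^2-\frac14d(v_1,v_2)^2$.
\end{enumerate}
We also need two facts about triangles in $M^2_\kappa$ of perimeter less than $2R_\kappa$.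
\begin{enumerate}
\item[(M1)] \emph{If two sides tend to the same length $a\in(0,R_\kappa)$ and the third tends to $0$, then the angle between the first two tends to $0$.} By the law of cosines this angle is a continuous function of the three side lengths, and it is $0$ for the lengths $a,a,0$.
\item[(M2)] \emph{If the vertices are distinct and the angles are $\alpha_1,\alpha_2,\beta$, then $\alpha_1+\alpha_2\le\pi+\beta$.} For $\kappa\le0$, and for degenerate triangles, the angle sum is at most $\pi$. For $\kappa>0$ the excess $\alpha_1+\alpha_2+\beta-\pi$ is $\kappa$ times the area. The triangle lies in the lune of angle $\beta$ cut out by the two great circles through the vertex with angle $\beta$, and this lune has area $\frac{\beta}{2\pi}\cdot\frac{4\pi}{\kappa}$. So the excess is at most $2\beta$.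
\end{enumerate}

Fix once and for all $r>0$ with $r<R_\kappa/20$ such that the closed ball of radius $4r$ about $\mu$ is compact and contained in $B$. The space $\Sigma$ is defined as a completion, and the first task is to show that the completion adds nothing.

\begin{lemma}\label{lem:directions}
\begin{enumerate}
\item[(i)] The map $y\mapsto\sigma_y$ is continuous on $B\setminus\{\mu\}$.
\item[(ii)] Every $\sigma\in\Sigma$ equals $\sigma_y$ for some $y$ with $d(\mu,y)=r$, and $\Sigma$ is compact.
\item[(iii)] Every shadow is nonempty.
\end{enumerate}
\end{lemma}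

\begin{proof}
(i) Let $y'\to y\ne\mu$ in $B$. The perimeter of the triangle $\mu,y,y'$ tends to $2d(\mu,y)<2R_\kappa$, so (F2) and (M1) give $\angle(\sigma_y,\sigma_{y'})\le\tilde\angle_\mu(y,y')\to0$.

(ii) A nonconstant geodesic from $\mu$ has the same direction as an initial piece of length less than $r$. By geodesic completeness this piece extends to a local geodesic of length $r$, which is a geodesic by (F1). So the set $\{\sigma_y:d(\mu,y)=r\}$ contains all directions of geodesics and is dense in $\Sigma$. It is compact, as the continuous image of a closed subset of a compact ball. A dense compact subset is the whole space.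

(iii) Let $\sigma=\sigma_p$ with $d(\mu,p)=r$. Extend $[p,\mu]$ beyond $\mu$ by length $r$ to a local geodesic ending at $z$. Its length is $2r<R_\kappa$, so it is a geodesic, and $\angle(\sigma,\sigma_z)=\pi$ by (F2).
\end{proof}

Since $\Sigma$ is compact, closed balls about $o$ in $T$ are continuous images of $[0,R]\times\Sigma$ and are compact. In particular $T$ is complete.

\subsection*{The derivative formula}
By Lemma~\ref{lem:directions}(ii), each $\sigma$ is the direction of a geodesic $\gamma\colon[0,r]\to M$ from $\mu$, and $\nabla_\sigma F_P(\mu)$ is the right derivative of $F_P\circ\gamma$ at $0$. For $y\in B\setminus\{\mu\}$ the quotient $\frac1{2t}\bigl(d^2(\gamma(t),y)-d^2(\mu,y)\bigr)$ tends to $-d(\mu,y)\cos\angle(\sigma,\sigma_y)$ by (F3); for $y=\mu$ it equals $t/2\to0$. Its absolute value is at most $d(\mu,y)+r/2$, which is integrable. Dominated convergence gives \eqref{eq:derivative}, which also shows that the choice of $\gamma$ is irrelevant. Here $P(B)=1$: in a separable metric space the complement of the support of a finite Borel measure is a countable union of open null sets, hence null. We apply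 the same remark to measures on the compact space $\Sigma$.

\subsection*{From $P$ to a measure on directions}
Formula \eqref{eq:derivative} sees only how strongly $P$ pulls in each direction. For $P\in\mathcal{Q}$ let $\nu_P$ be the push-forward of the measure $d(\mu,y)\,dP(y)$ on $B\setminus\{\mu\}$ under the continuous map $y\mapsto\sigma_y$. It is a Borel measure on $\Sigma$ of finite total mass $\int d(\mu,y)\,dP(y)$. The weight $d(\mu,y)$ is positive, so for a Borel set $A\subset\Sigma$ we have $\nu_P(A)=0$ if and only if $P\{y\in B\setminus\{\mu\}:\sigma_y\in A\}=0$. In particular $\nu_P=0$ if and only if $P=\delta_\mu$. For a finite Borel measure $\nu$ on $\Sigma$ put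
\[
f_\nu(v)=\int_\Sigma b_w(v)\,d\nu(w),\qquad v\in T;
\]
the integrand is bounded and continuous in $w$. Then $f_\nu(s\sigma)=sf_\nu(\sigma)=-s\int\cos\angle(\sigma,w)\,d\nu(w)$, and \eqref{eq:derivative} reads
\begin{equation}\label{eq:fnu}
\nabla_\sigma F_P(\mu)=f_{\nu_P}(\sigma),\qquad\sigma\in\Sigma .
\end{equation}
So all derivatives vanish if and only if $f_{\nu_P}\equiv0$ on $T$.

\subsection*{The functions $b_w$}
On a Euclidean tangent space $b_w$ is linear. On $T$ half of linearity survives, namely convexity, because $b_w$ is the Busemann function of the ray $t\mapsto tw$, a limit of normalized distance functions.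

\begin{lemma}\label{lem:busemann}
Let $w\in\Sigma$.
\begin{enumerate}
\item[(i)] $b_w(v)=\lim_{t\to\infty}\bigl(d(v,tw)-t\bigr)$, and $b_w$ is $1$-Lipschitz and convex along geodesics of $T$.
\item[(ii)] If $w'\in\mathfrak{S}_w$, then $\angle(w,\tau)+\angle(\tau,w')\ge\pi$ for all $\tau\in\Sigma$, and $b_w+b_{w'}\ge0$ on $T$.
\item[(iii)] If $\tau_1\ne\tau_2$ lie in $\mathfrak{S}_w$ and $m$ is their midpoint in $T$, then $b_w(m)<1=\frac12b_w(\tau_1)+\frac12b_w(\tau_2)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) By \eqref{eq:polar}, $d(v,tw)^2-t^2=|v|^2-2t\langle v,w\rangle$. Divide by $d(v,tw)+t$, and note that $d(v,tw)/t\to1$; the quotient $d(v,tw)-t$ tends to $-\langle v,w\rangle$. Each function $v\mapsto d(v,tw)-t$ is $1$-Lipschitz, and convex by (F4) and (F5). Both properties pass to pointwise limits.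

(ii) The first inequality is the triangle inequality in $\Sigma$. The cosine decreases on $[0,\pi]$, so $\cos\angle(\tau,w')\le\cos(\pi-\angle(w,\tau))=-\cos\angle(w,\tau)$, which is $b_w(\tau)+b_{w'}(\tau)\ge0$. Homogeneity extends this to $T$.

(iii) We have $b_w(\tau_i)=-\cos\pi=1$. By definition $b_w(m)\le|m|$, and (F5) with $q=o$ gives $|m|^2\le1-\frac14d(\tau_1,\tau_2)^2<1$.
\end{proof}

\section{Prismatic points: proof of Theorem~\ref{thm:main}}\label{sec:main}

The functions $b_w$ take both signs, so $f_\nu\equiv0$ says nothing about them individually. Their defects of linearity along a fixed geodesic, however, are all nonnegative.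

\begin{proposition}\label{prop:key}
Let $\nu$ be a finite Borel measure on $\Sigma$ with $f_\nu(\sigma)=0$ for all $\sigma\in\Sigma$. Then $|\mathfrak{S}_w|\le1$ for every $w\in\operatorname{supp}\nu$.
\end{proposition}

\begin{proof}
By homogeneity $f_\nu\equiv0$ on $T$. Let $\tau_1,\tau_2\in\Sigma$, let $m$ be their midpoint in $T$, and define
\[
g(w)=\tfrac12b_w(\tau_1)+\tfrac12b_w(\tau_2)-b_w(m),\qquad w\in\Sigma .
\]
The function $g$ is continuous, it is nonnegative by Lemma~\ref{lem:busemann}(i), and
\[
\int_\Sigma g\,d\nu=\tfrac12f_\nu(\tau_1)+\tfrac12f_\nu(\tau_2)-f_\nu(m)=0 .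
\]
If $g(w_0)>0$, then $g$ is positive on a neighborhood of $w_0$, which must be $\nu$-null; so $g=0$ on $\operatorname{supp}\nu$. Now if some $w_0\in\operatorname{supp}\nu$ had two distinct points $\tau_1,\tau_2$ in its shadow, Lemma~\ref{lem:busemann}(iii) would give $g(w_0)>0$ for this pair, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $P=\delta_\mu$, the integral in \eqref{eq:derivative} is over a null set, so all derivatives vanish. Conversely, let all derivatives vanish. By \eqref{eq:fnu} and Proposition~\ref{prop:key}, $|\mathfrak{S}_w|\le1$ for every $w\in\operatorname{supp}\nu_P$. At a prismatic point no $w$ has this property, so $\operatorname{supp}\nu_P=\emptyset$. The complement of the support is null, hence $\nu_P=0$ and $P=\delta_\mu$.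
\end{proof}

The curvature bound enters through the first variation formula and the CAT$(0)$ property of $T$, which is all that Proposition~\ref{prop:key} uses. The support condition makes $\sigma_y$ well defined and continuous, and the moment condition makes $\nu_P$ finite. Local compactness and geodesic completeness have so far served only to prove Lemma~\ref{lem:directions}. They matter more in what follows.

\section{Trivial shadows and affine Busemann functions}\label{sec:affine}

Proposition~\ref{prop:key} and Lemma~\ref{lem:directions}(iii) confine $\operatorname{supp}\nu_P$ to $D$ when the derivatives vanish. For a converse we must know that a pull in a direction $w\in D$ can be canceled, which means that the inequality in Lemma~\ref{lem:busemann}(ii) is an equality when $w'$ is the only opposite of $w$. Suppose that geodesics in $\Sigma$ could be extended. We would then extend the geodesic from $w$ through $\tau$ to length $\pi$; its endpoint would lie in $\mathfrak{S}_w$, hence be $w'$, and equality would follow. Our hypothesis allows extension in $M$, so we carry out this argument there: we aim a geodesic from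 a point $p$ in the direction $w$ so that it passes $\mu$ narrowly on the side of $\tau$, and follow where it goes.

\begin{lemma}\label{lem:sum}
If $\mathfrak{S}_w=\{w'\}$, then $\angle(w,\tau)+\angle(\tau,w')=\pi$ for all $\tau\in\Sigma$.
\end{lemma}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\coordinate (p) at (-4,0);
\coordinate (m) at (0,0);
\coordinate (y) at (0.4,0.8);
\coordinate (zt) at (4.3,1.51);
\coordinate (z) at (4,0);
\draw (p)--(m)--(y);
\draw (p)--(zt)--(m);
\draw[dashed] (m)--(z);
\foreach \q in {p,m,y,zt,z} \fill (\q) circle (1.3pt);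
\node[below] at (p) {$p$};
\node[below] at (m) {$\mu$};
\node[above] at (y) {$y_t$};
\node[right] at (zt) {$z_t$};
\node[below] at (z) {$z$};
\draw (63:0.28) arc (63:180:0.28);
\node at (128:0.47) {$\alpha$};
\end{tikzpicture}
\caption{The geodesic from $p$ to a point $y_t$ at distance $t$ from $\mu$ is extended to $z_t$. As $t\to0$, the points $z_t$ accumulate at a point $z$ with $\mu\in[p,z]$. The thin triangles $p,\mu,y_t$ and $\mu,y_t,z_t$ bound the angle at $\mu$ between $y_t$ and $z_t$ by $\pi-\alpha$ plus an error that tends to $0$.}
\label{fig:thin}
\end{figure}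

\begin{proof}
Let $\alpha=\angle(w,\tau)$. By Lemma~\ref{lem:busemann}(ii) it suffices to show $\angle(\tau,w')\le\pi-\alpha$. For $\alpha=0$ this holds because angles are at most $\pi$, and for $\alpha=\pi$ because then $\tau\in\mathfrak{S}_w$, so $\tau=w'$. Let $0<\alpha<\pi$.

By Lemma~\ref{lem:directions}(ii) choose $p$ with $d(\mu,p)=r$ and $\sigma_p=w$, and a geodesic $\gamma\colon[0,r]\to M$ from $\mu$ with direction $\tau$. For $0<t<r/2$ put $y_t=\gamma(t)$; then $|d(p,y_t)-r|\le t$. Extend $[p,y_t]$ beyond $y_t$ by length $r$ to a local geodesic with endpoint $z_t$ (Figure~\ref{fig:thin}). Its length is at most $2r+t<R_\kappa$, so it is a geodesic. Therefore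
\[
d(y_t,z_t)=r,\qquad |d(\mu,z_t)-r|\le t,\qquad d(p,z_t)=d(p,y_t)+r\ge2r-t .
\]

\emph{Where the geodesics go.} The points $z_t$ lie in the compact ball of radius $4r$ about $\mu$, so $z_t\to z$ along a sequence $t\to0$. In the limit $d(\mu,z)=r$ and $d(p,z)\ge 2r=d(p,\mu)+d(\mu,z)$, so $[p,\mu]\cup[\mu,z]$ is a geodesic and $\angle(w,\sigma_z)=\pi$. This is where the hypothesis is used: $\sigma_z=w'$. By Lemma~\ref{lem:directions}(i), $\sigma_{z_t}\to w'$ along the sequence.

\emph{The angle estimate.} The triangles $p,\mu,y_t$ and $\mu,y_t,z_t$ have distinct vertices and perimeter at most $2r+2t<2R_\kappa$. Let $\beta_t=\tilde\angle_p(\mu,y_t)$ and $\beta_t'=\tilde\angle_{z_t}(\mu,y_t)$ be their comparison angles opposite the side of length $t$. The other sides tend to $r$, so $\beta_t,\beta'_t\to0$ by (M1). In the first triangle, $\tilde\angle_\mu(p,y_t)\ge\alpha$ by (F2), so (F2) and (M2) give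
\[
\angle_{y_t}(p,\mu)\le\tilde\angle_{y_t}(p,\mu)\le\pi+\beta_t-\alpha .
\]
Since $y_t$ is an interior point of $[p,z_t]$, we have $\pi=\angle_{y_t}(p,z_t)\le\angle_{y_t}(p,\mu)+\angle_{y_t}(\mu,z_t)$, and hence
\[
\tilde\angle_{y_t}(\mu,z_t)\ge\angle_{y_t}(\mu,z_t)\ge\alpha-\beta_t .
\]
In the second triangle, (F2) and (M2) now give
\[
\angle(\tau,\sigma_{z_t})\le\tilde\angle_\mu(y_t,z_t)\le\pi+\beta'_t-(\alpha-\beta_t).
\]
Letting $t\to0$ along the sequence yields $\angle(\tau,w')\le\pi-\alpha$.
\end{proof}

\begin{remark}\label{rem:incomplete}
Geodesic completeness cannot be dropped here. Let $M$ be the cone over the interval $[0,3\pi/2]$, a plane with an open quadrant removed, and $\mu=o$. It is a complete, separable, locally compact CAT$(0)$ space, and $\angle(\sigma,\tau)=\min\{|\sigma-\tau|,\pi\}$. The shadow of $w=\pi/2$ is $\{w'\}$ with $w'=3\pi/2$, but $\tau=0$ has $\angle(w,\tau)+\angle(\tau,w')=3\pi/2$. Theorem~\ref{thm:class}(c) fails as well. We have $|\mathfrak{S}_w|\le1$ exactly for $w\in[\pi/2,\pi]$, so vanishing derivatives force $\operatorname{supp}\nu_P\subset[\pi/2,\pi]$ by Proposition~\ref{prop:key}.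 Then $0=f_{\nu_P}(3\pi/4)\le-\cos(\pi/4)\,\nu_P(\Sigma)$, so $P=\delta_\mu$, although $D\ne\emptyset$.
\end{remark}

\begin{lemma}\label{lem:affine}
For $w\in\Sigma$ the following are equivalent.
\begin{enumerate}
\item[(1)] $w\in D$.
\item[(2)] $b_w+b_{w'}=0$ on $T$ for some $w'\in\Sigma$.
\item[(3)] $b_w$ is affine along geodesics of $T$.
\end{enumerate}
\end{lemma}

\begin{proof}
If $\mathfrak{S}_w=\{w'\}$, Lemma~\ref{lem:sum} gives $\cos\angle(\tau,w')=-\cos\angle(w,\tau)$ for all $\tau$, and (2) follows by homogeneity. If (2) holds, both $b_w$ and $-b_w=b_{w'}$ are convex, which is (3). If (3) holds, then $|\mathfrak{S}_w|\le1$ by Lemma~\ref{lem:busemann}(iii) and $\mathfrak{S}_w\ne\emptyset$ by Lemma~\ref{lem:directions}(iii), which is (1).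
\end{proof}

\section{The Euclidean factor: proof of Theorem~\ref{thm:class}}\label{sec:split}

Each $w\in D$ gives an affine function on $T$, but to add the vectors $d(\mu,y)\sigma_y$ we need a linear structure that contains all of $D$. We obtain it by splitting off one line at a time. Two facts about a CAT$(0)$ space $Z$ are needed. A \emph{ray} is a geodesic defined on $[0,\infty)$ and a \emph{line} is one defined on $\mathbb{R}$; two rays are \emph{asymptotic}, and two lines \emph{parallel}, if the distance between points with the same parameter is bounded.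
\begin{enumerate}
\item[(F6)] If $Z$ is complete, then for every ray in $Z$ and every $v\in Z$ there is an asymptotic ray issuing from $v$ \cite[II.8.2]{BH}.
\item[(F7)] If every point of $Z$ lies on a line parallel to a line $c$, then there are a convex subset $Z'\ni c(0)$ and an isometry $\mathbb{R}\times Z'\to Z$ with $(0,z)\mapsto z$ and $(t,c(0))\mapsto c(t)$ \cite[II.2.14]{BH}.
\end{enumerate}

\begin{lemma}\label{lem:split}
Let $Z\subset T$ be a closed convex subcone and let $u,u'\in Z\cap\Sigma$ satisfy $b_u+b_{u'}=0$ on $Z$. Then $Z'=\{v\in Z:b_u(v)=0\}$ is a closed convex subcone, and there is an isometry $\mathbb{R}\times Z'\to Z$ with $(0,z)\mapsto z$.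
\end{lemma}

\begin{proof}
From $b_{u'}(u)=-b_u(u)=1$ we get $\angle(u,u')=\pi$, so $d(su,tu')=s+t$. Hence $c(t)=tu$ for $t\ge0$, $c(t)=|t|u'$ for $t\le0$, is a line in $Z$ with $c(0)=o$. As a closed convex subset of $T$, the space $Z$ is complete and CAT$(0)$.

Let $v\in Z$. By (F6) there are rays $\rho,\rho'$ in $Z$ from $v$ asymptotic to $t\mapsto tu$ and $t\mapsto tu'$. We must show that they fit together to a line; the function $b_u$ will certify this. First, $h(s)=b_u(\rho(s))$ satisfies $h(s)=h(0)-s$. Indeed, $h$ is convex and $1$-Lipschitz, so $h(s)\ge h(0)-s$; and if $d(\rho(s),su)\le K$ for all $s$, then $h(s)\le b_u(su)+K=K-s$. If $h(s_0)=h(0)-(1-\varepsilon)s_0$ for some $s_0,\varepsilon>0$, convexity would give $h(s)\ge h(0)-(1-\varepsilon)s$ for $s\ge s_0$, which contradicts $h(s)\le K-s$ for large $s$. The same argument for $u'$ and $\rho'$ gives $b_{u'}(\rho'(s'))=b_{u'}(v)-s'$, that is, $b_u(\rho'(s'))=b_u(v)+s'$. Since $b_u$ is $1$-Lipschitz,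
\[
d(\rho(s),\rho'(s'))\ge b_u(\rho'(s'))-b_u(\rho(s))=s+s',
\]
and the triangle inequality through $v$ gives equality. So $\ell(t)=\rho(t)$ for $t\geq0$, $\ell(t)=\rho'(|t|)$ for $t\le0$, is a line through $v$, and it is parallel to $c$.

By (F7), $Z=\mathbb{R}\times Z''$ with $Z''$ convex, $u$ corresponding to $(1,o)$ and $tu$ to $(t,o)$. Lemma~\ref{lem:busemann}(i) gives
\[
b_u(x,z)=\lim_{t\to\infty}\Bigl(\sqrt{(t-x)^2+|z|^2}-t\Bigr)=-x ,
\]
so $Z''=Z'$. This set is closed because $b_u$ is continuous, and a subcone because $b_u$ is homogeneous.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(a)]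
Call a \emph{splitting of rank $j$} a closed convex subcone $Y_j\subset T$ together with an isometry $\mathbb{R}^j\times Y_j\to T$ that maps $(0,z)$ to $z$; we use it as an identification. The choice $Y_0=T$ is a splitting of rank $0$. Given a splitting of rank $j$, squared distances add, so \eqref{eq:polar} gives
\begin{equation}\label{eq:product}
\langle(x,z),(x',z')\rangle=x\cdot x'+\langle z,z'\rangle .
\end{equation}
Geodesics in $T$ are unique, and the product of constant-speed geodesics of the factors is a constant-speed geodesic. So every geodesic of $T$ projects to an affinely parametrized segment of $\mathbb{R}^j$, and $(x,z)\mapsto a\cdot x$ is affine along geodesics for each $a\in\mathbb{R}^j$. For $|a|=1$ we have $b_{(a,o)}(x,z)=-a\cdot x$ by \eqref{eq:product}, so $S^{j-1}\subset D$ by Lemma~\ref{lem:affine}.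

Suppose $D\ne S^{j-1}$; we construct a splitting of rank $j+1$. Pick $u=(a,y)\in D\setminus S^{j-1}$. Then $y\ne o$, and $u_1=y/|y|$ lies in $Y_j\cap\Sigma$. The direction $u$ need not lie in $Y_j$, so we replace it by $u_1$ and check that $u_1\in D$. By \eqref{eq:product},
\[
b_u(x,z)=-a\cdot x-|y|\langle z,u_1\rangle=-a\cdot x+|y|\,b_{u_1}(x,z).
\]
Thus $b_{u_1}$ is a linear combination of $b_u$, which is affine by Lemma~\ref{lem:affine}, and of $(x,z)\mapsto a\cdot x$. It is affine, so $u_1\in D$, and there is $u_1'=(a',y')\in\Sigma$ with $b_{u_1}+b_{u_1'}=0$ on $T$. Evaluating at $(x,o)$ gives $0-a'\cdot x=0$ for all $x\in\mathbb{R}^j$, so $a'=0$ and $u_1'\in Y_j$. Lemma~\ref{lem:split} with $Z=Y_j$ gives $Y_j=\mathbb{R}\times Y_{j+1}$, hence a splitting $T=\mathbb{R}^{j+1}\times Y_{j+1}$.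

By \eqref{eq:product}, the standard basis vectors of $\mathbb{R}^j$ are $j$ points of $\Sigma$ at mutual angle $\pi/2$. A compact metric space contains a bounded number of such points, so the construction stops at some rank $k$, and then $D=S^{k-1}$. Put $Y=Y_k$.
\end{proof}

The last step is where local compactness is needed: in the Hilbert space $\ell^2$, which satisfies all other hypotheses, $D$ is the whole unit sphere and no finite $k$ exists.

\begin{proof}[Proof of Theorem~\ref{thm:class}(b)]
Put $\nu=\nu_P$. The set $D=S^{k-1}$ is closed, and the first condition in (b) says $\nu(\Sigma\setminus D)=0$. If all derivatives vanish, then $\operatorname{supp}\nu\subset D$ by Proposition~\ref{prop:key} and Lemma~\ref{lem:directions}(iii), so this condition holds. It remains to show that, when $\nu(\Sigma\setminus D)=0$, the vanishing of $f_\nu$ is equivalent to the second condition. Regard $\tau\in D$ as a unit vector of $\mathbb{R}^k$. By \eqref{eq:product}, for $(x,z)\in\mathbb{R}^k\times Y$,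
\[
f_\nu(x,z)=-\int_D x\cdot\tau\,d\nu(\tau)=-x\cdot\int_D\tau\,d\nu(\tau)=-x\cdot\int_{M\setminus\{\mu\}}d(\mu,y)\,\sigma_y\,dP(y).
\]
This vanishes for all $(x,z)$ if and only if the last integral is $0$. For $k=0$ the first condition says $\nu=0$ and the second is empty.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(c)]
Shadows are nonempty, so $\mu$ is prismatic if and only if $D=\emptyset$, that is, $k=0$. In this case Theorem~\ref{thm:main} says that $\delta_\mu$ is the only measure with vanishing derivatives. If $k\ge1$, take $w\in D$ and $w'$ with $b_w+b_{w'}=0$. By Lemma~\ref{lem:directions}(ii) choose $y,y'$ at distance $r$ from $\mu$ with $\sigma_y=w$ and $\sigma_{y'}=w'$; they lie in $B$. Then $P=\frac12(\delta_y+\delta_{y'})$ belongs to $\mathcal{Q}$, differs from $\delta_\mu$, and has $\nabla_\sigma F_P(\mu)=\frac r2\bigl(b_w(\sigma)+b_{w'}(\sigma)\bigr)=0$ for all $\sigma$.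
\end{proof}

\section{The optimal lower bound: proof of Theorem~\ref{thm:quant}}\label{sec:quant}

Both sides of the inequality scale with the mass of $\nu_P$, so the question concerns probability measures on the compact space $\Sigma$. Proposition~\ref{prop:key} says that $f_\nu$ is not identically zero, and two further points are needed: that $f_\nu$ is somewhere \emph{positive}, and that this is uniform in $\nu$.

\begin{proof}[Proof of Theorem~\ref{thm:quant}]
For a Borel probability measure $\nu$ on $\Sigma$ the function $\sigma\mapsto f_\nu(\sigma)=-\int\cos\angle(\sigma,\tau)\,d\nu(\tau)$ is $1$-Lipschitz on $(\Sigma,\angle)$ and bounded by $1$. So $\Phi(\nu)=\max_\sigma f_\nu(\sigma)$ exists and is at most $1$.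

\emph{The minimum exists.} Let $\nu_n\to\nu$ weakly and let $\sigma_1,\dots,\sigma_L$ be an $\varepsilon$-net in $\Sigma$. The Lipschitz bound gives
\[
|\Phi(\nu_n)-\Phi(\nu)|\le\max_\sigma|f_{\nu_n}(\sigma)-f_\nu(\sigma)|\le2\varepsilon+\max_{i}|f_{\nu_n}(\sigma_i)-f_\nu(\sigma_i)| ,
\]
and the last term tends to $0$ because each $\cos\angle(\sigma_i,\cdot)$ is continuous. So $\Phi$ is weakly continuous. The probability measures on a compact metric space form a compact metrizable space in the weak topology, so $c_\mu=\min\Phi$ exists, and $c_\mu\le1$.

\emph{Positivity.} Let $\mu$ be prismatic and suppose $\Phi(\nu)\le0$, so that $f_\nu\le0$ on $\Sigma$. Given $\sigma$, pick $\sigma'\in\mathfrak{S}_\sigma$. Since $b_\tau(\sigma)=b_\sigma(\tau)$ on $\Sigma$, Lemma~\ref{lem:busemann}(ii) gives $f_\nu(\sigma)+f_\nu(\sigma')=\int(b_\sigma+b_{\sigma'})\,d\nu\ge0$. Both terms are nonpositive, so $f_\nu(\sigma)=0$. Thus $f_\nu=0$ on $\Sigma$, and Proposition~\ref{prop:key} forces $\operatorname{supp}\nu=\emptyset$, which is impossible for a probability measure. Hence $\Phi>0$ everywhere and $c_\mu>0$.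

\emph{The inequality.} If $\nu_P=0$, both sides are $0$. Otherwise put $m=\nu_P(\Sigma)=\int d(\mu,y)\,dP(y)$; by \eqref{eq:fnu} the left side equals $m\,\Phi(\nu_P/m)\ge c_\mu m$.

\emph{Optimality.} Let $\nu$ attain the minimum and let $\varepsilon>0$. Partition $\Sigma$ into finitely many nonempty Borel sets $A_i$ of diameter at most $\varepsilon$, pick $\sigma_i\in A_i$, and put $p_i=\nu(A_i)$ and $\nu'=\sum_ip_i\delta_{\sigma_i}$. Since $\cos\angle(\sigma,\cdot)$ is $1$-Lipschitz, $|f_{\nu'}-f_\nu|\le\varepsilon$ on $\Sigma$, so $\Phi(\nu')\le c_\mu+\varepsilon$. By Lemma~\ref{lem:directions}(ii) choose $y_i$ with $d(\mu,y_i)=r$ and $\sigma_{y_i}=\sigma_i$. Then $P=\sum_ip_i\delta_{y_i}\in\mathcal{Q}$ has $\nu_P=r\nu'$, so $\max_\sigma\nabla_\sigma F_P(\mu)\le(c_\mu+\varepsilon)\,r$ while $\int d(\mu,y)\,dP(y)=r$. No constant larger than $c_\mu$ is possible.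

\emph{The nonprismatic case.} The measure $P$ built in the proof of Theorem~\ref{thm:class}(c) has all derivatives equal to $0$ and $\int d(\mu,y)\,dP(y)=r>0$.
\end{proof}

\begin{example}\label{ex:constants}
When $\Sigma$ is homogeneous, $c_\mu$ is found by averaging. At the vertex of a spider, or of any tree, with $N\ge3$ legs, a probability measure with weights $p_i$ has $f_\nu(e_i)=1-2p_i$. The average over $i$ is $1-2/N$, a lower bound for the maximum, and equal weights attain it. So $c_\mu=1-2/N$. For the flat cone of angle $\theta>2\pi$ in Example~\ref{ex:cone}, fix $\tau$ and average $-\cos\angle(\sigma,\tau)$ over $\sigma$ with respect to normalized arc length. The arc of length $2\pi$ centered at $\tau$ contributes $0$ and the shadow contributes $(\theta-2\pi)/\theta$. Hence $f_\nu$ has average $1-2\pi/\theta$ for every $\nu$, and it is constant for the uniform measure, so $c_\mu=1-2\pi/\theta$. Both formulas give $0$ in the Euclidean cases $N=2$ and $\theta=2\pi$.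
\end{example}

\begin{thebibliography}{9}

\bibitem{BH}
Bridson and Haefliger, \emph{Metric Spaces of Non-Positive Curvature}, Springer, 1999.

\bibitem{LTH}
Lars Lammers, Do Tran Van and Stephan F. Huckemann, \emph{Sticky Flavors}, arXiv:2311.08846 (2023).

\end{thebibliography}
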